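\title{The homeomorphism group of the Cantor set has $2^{\mathfrak c}$ maximal subgroups}

\begin{abstract}
We show that the group of homeomorphisms of the Cantor set has exactly $2^{\mathfrak c}$ maximal subgroups, where $\mathfrak c=2^{\aleph_0}$. To each nonprincipal ultrafilter $p$ on $\mathbb N$ we attach the group $K_p$ of homeomorphisms that preserve $p$-almost every member of a fixed sequence of pairwise disjoint countable dense sets. Each $K_p$ lies in a maximal subgroup, and any two of them generate the whole group. The maximal subgroups so obtained are dense, $k$-transitive for every $k$ and of index $\mathfrak c$, and they fall into $2^{\mathfrak c}$ isomorphism types. The same count holds for every group of homeomorphisms of a separable metrizable space with uncountable open sets that is transitive on such sequences of dense sets; examples are $\operatorname{Homeo}(\mathbb N\times2^{\mathbb N})$, $\operatorname{Homeo}(\mathbb R)$ and $\operatorname{Homeo}^+(\mathbb R)$.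
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X=2^{\mathbb N}$ be the Cantor set, let $G=\operatorname{Homeo}(X)$ be its group of homeomorphisms under composition, and write $\mathfrak c=2^{\aleph_0}$. A proper subgroup $M$ of a group $\Gamma$ is \emph{maximal} if there is no subgroup $H$ with $M<H<\Gamma$. Maximal subgroups are the point stabilizers of primitive actions, that is, of transitive actions on at least two points that preserve no nontrivial equivalence relation. We answer the following question, posed in \cite{BEP}: \emph{how many maximal subgroups does $G$ have?} We work in ZFC, and $\mathbb N=\{0,1,2,\dots\}$.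

There are two easy bounds. The group $G$ is $2$-transitive on $X$ (Corollary~\ref{cor:cantor}). Hence the stabilizer $G_x$ of a point $x$ satisfies $G=G_x\cup G_xgG_x$ for every $g\notin G_x$, so $G_x$ is maximal, and $G_x\ne G_y$ for $x\ne y$. This gives $\mathfrak c$ maximal subgroups. On the other hand $|G|=\mathfrak c$, so $G$ has at most $2^{\mathfrak c}$ subgroups of any kind.

The subgroups that one sees first point to the lower bound. There are only $\mathfrak c$ closed subsets of $X$ and countably many finite partitions of $X$ into clopen sets, so their stabilizers account for at most $\mathfrak c$ subgroups. This can be said more systematically. For $g\in G$ and a finite clopen partition $\mathcal P$ of $X$ put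
\[
N(g,\mathcal P)=\{h\in G: hP=gP\text{ for all }P\in\mathcal P\}.
\]
These sets form a base for the topology of uniform convergence on $G$. Indeed, if the sets $gP$ have diameter less than $\varepsilon$, then every $h\in N(g,\mathcal P)$ is uniformly $\varepsilon$-close to $g$; and if the sets $gP$ are at distance at least $\delta$ from one another, then every $h\in G$ that is uniformly less than $\delta$ away from $g$ satisfies $hP\subseteq gP$ for all $P$, hence lies in $N(g,\mathcal P)$. In this topology $G$ is a topological group, so the closure of a subgroup is a subgroup, and a maximal subgroup is either closed or dense. The base is countable, because $X$ has countably many clopen subsets, so $G$ has at most $\mathfrak c$ closed subsets. Thus all but at most $\mathfrak c$ maximal subgroups of $G$ are dense, and the question is whether there are more than $\mathfrak c$ dense ones.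

A known fact points to the upper bound: the group $\operatorname{Homeo}(\mathbb N\times2^{\mathbb N})$, which is isomorphic to a point stabilizer $G_x$, has precisely $2^{\mathfrak c}$ maximal subgroups. This count does not pass to $G$ by itself, since a maximal subgroup of $G_x$ is properly contained in $G_x$ and so is not maximal in $G$. Nevertheless the upper bound is the answer.

\begin{theorem}\label{thm:main}
The group $G=\operatorname{Homeo}(2^{\mathbb N})$ has exactly $2^{\mathfrak c}$ maximal subgroups.
\end{theorem}

The proof uses a single property of the action of $G$ on $X$. A \emph{frame} of a topological space $Y$ is a sequence $D=(D_n)_{n\in\mathbb N}$ of pairwise disjoint countable dense subsets of $Y$. For example, any sequence of distinct cosets of $\mathbb Q$ is a frame of $\mathbb R$; and if two points of $2^{\mathbb N}$ are called equivalent when they agree in all but finitely many coordinates, then any sequence of distinct equivalence classes is a frame of $2^{\mathbb N}$. A homeomorphism $g$ of $Y$ takes the frame $D$ to the frame $gD=(gD_n)_{n\in\mathbb N}$.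

\begin{theorem}\label{thm:general}
Let $Y$ be a nonempty separable metrizable space in which every nonempty open set is uncountable, and let $\Gamma\le\operatorname{Homeo}(Y)$ be transitive on the frames of $Y$. Then $\Gamma$ has exactly $2^{\mathfrak c}$ maximal subgroups. In particular this holds for $\operatorname{Homeo}(2^{\mathbb N})$, $\operatorname{Homeo}(\mathbb N\times2^{\mathbb N})$, $\operatorname{Homeo}(\mathbb R)$ and the group $\operatorname{Homeo}^+(\mathbb R)$ of increasing homeomorphisms of $\mathbb R$.
\end{theorem}

The cardinal $2^{\mathfrak c}$ enters as the number of ultrafilters on $\mathbb N$ (the definitions are recalled in Section~\ref{sec:ultra}), and a frame supplies a copy of $\mathbb N$ on which they can live. Fix a frame $D$ of $Y$, and for an ultrafilter $p$ on $\mathbb N$ put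
\begin{equation}\label{eq:Kp}
K_p=\bigl\{g\in\Gamma:\{n\in\mathbb N: gD_n=D_n\}\in p\bigr\}.
\end{equation}
We show that $K_p$ is a proper subgroup that generates $\Gamma$ together with one further element. By Zorn's lemma it is then contained in a maximal subgroup $M_p$. We also show that $K_p$ and $K_q$ generate $\Gamma$ when $p\ne q$, so that the groups $M_p$ are distinct. The groups $M_p$ are not explicit, but for the Cantor set much can be said about them. For a clopen set $B\subseteq X$ let
\[
G[B]=\{g\in G: g|_{X\setminus B}=\mathrm{id}\}
\]
be the group of homeomorphisms supported in $B$. A group is \emph{$k$-transitive} on $X$ if it can send any $k$ distinct points to any $k$ distinct points in the prescribed order.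

\begin{theorem}\label{thm:props}
Let $Y=X$ and $\Gamma=G$. Let $p$ be a nonprincipal ultrafilter on $\mathbb N$ and let $M$ be any proper subgroup of $G$ containing $K_p$, for example $M=M_p$. Then:
\begin{enumerate}
\item[(1)] $M$ is dense in $G$: for every $g\in G$ and every finite clopen partition $\mathcal P$ of $X$ there is $m\in M$ with $mP=gP$ for all $P\in\mathcal P$;
\item[(2)] $M$ is $k$-transitive on $X$ for every $k$;
\item[(3)] $M$ contains no group $G[B]$ with $B$ nonempty and clopen;
\item[(4)] $[G:M]=\mathfrak c$.
\end{enumerate}
In particular, $M_p$ is not the setwise stabilizer of a nonempty proper closed set, nor of a nontrivial finite clopen partition.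
\end{theorem}

A point stabilizer $G_x$ has none of the properties (1)--(3); for instance, it contains $G[B]$ whenever $x\notin B$.

\begin{theorem}\label{thm:iso}
The group $G$ has $2^{\mathfrak c}$ pairwise non-isomorphic (in particular pairwise non-conjugate) maximal subgroups, all with properties \textup{(1)--(4)} of Theorem~\ref{thm:props}.
\end{theorem}

Sections~\ref{sec:three} and~\ref{sec:ultra} contain the group-theoretic argument for a general pair $(Y,\Gamma)$. Section~\ref{sec:baf} proves transitivity on frames for the four examples and so completes the proofs of Theorems~\ref{thm:main} and~\ref{thm:general}. Sections~\ref{sec:props} and~\ref{sec:iso} prove Theorems~\ref{thm:props} and~\ref{thm:iso}.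

\section{A factorization into three stabilizers}\label{sec:three}

The generation statements for the groups $K_p$ come from one factorization, which is already visible in a $2$-transitive group.

\begin{example}\label{ex:model}
Let a group $\Gamma$ act $2$-transitively on a set $\Omega$ with at least three points, and let $a\ne b$ in $\Omega$. We claim that $\Gamma=\Gamma_a\Gamma_b\Gamma_a$. Given $g\in\Gamma$, we want to go from the pair $(a,b)$ to the pair $(ga,gb)$ by changing one coordinate at a time. The direct route through $(a,gb)$ may be blocked, because $gb$ may equal $a$. So we choose a point $f\notin\{a,ga\}$ and take the route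
\[
(a,b),\quad(a,f),\quad(ga,f),\quad(ga,gb)
\]
through pairs of distinct points. Choose $h_1,h_2\in\Gamma$ that take $(a,b)$ to $(a,f)$ and to $(ga,f)$, respectively. Then $h_1$ fixes $a$; $h_1^{-1}h_2$ fixes $b$, since $h_1b=f=h_2b$; and $h_2^{-1}g$ fixes $a$, since $h_2a=ga$. Hence $g=h_1\cdot h_1^{-1}h_2\cdot h_2^{-1}g\in\Gamma_a\Gamma_b\Gamma_a$.

For $\Gamma=\operatorname{Sym}\{1,2,3\}$, $a=1$, $b=2$ and $g=(1\,2)$ we must take $f=3$, and the route is $(1,2),(1,3),(2,3),(2,1)$. Then $h_1=(2\,3)$ and $h_2=(1\,2\,3)$, and the factorization reads $(1\,2)=(2\,3)(1\,3)(2\,3)$.
\end{example}

The example uses two things: transitivity on pairs, and the existence of a fresh point $f$. To bring in ultrafilters we replace pairs by sequences indexed by $\mathbb N$, and the two coordinates by two disjoint sets of coordinates. The entries of these sequences cannot be points of $X$, because $G$ is not transitive on injective sequences of points: no homeomorphism takes a convergent sequence to a sequence with dense range. Frames remove this obstruction. All their entries are dense, and we shall see in Section~\ref{sec:baf} that nothing else distinguishes one frame of $X$ from another. The entries are also countable,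 which leaves room for fresh ones.

In this section and the next, $Y$ and $\Gamma$ satisfy the hypotheses of Theorem~\ref{thm:general}.

\begin{lemma}[Fresh frames]\label{lem:fresh}
For every countable set $C\subseteq Y$ there is a frame $F=(F_n)_{n\in\mathbb N}$ with $C\cap\bigcup_nF_n=\emptyset$. In particular, $Y$ has a frame.
\end{lemma}

\begin{proof}
A separable metrizable space has a countable base; let $(B_k)_{k\in\mathbb N}$ list a base of nonempty open sets. Go through all pairs $(n,k)\in\mathbb N^2$ in one sequence, and for each choose a point $x_{n,k}\in B_k\setminus C$ different from the finitely many points chosen before. This is possible because $B_k$ is uncountable. The sets $F_n=\{x_{n,k}:k\in\mathbb N\}$ are countable, pairwise disjoint and disjoint from $C$, and each meets every $B_k$.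
\end{proof}

\begin{remark}\label{rem:uncountable}
Lemma~\ref{lem:fresh} is the only step in the proof of the first assertion of Theorem~\ref{thm:general} that uses the uncountability of open sets, and the hypothesis cannot simply be dropped. A one-point space has no frames, so its trivial homeomorphism group is vacuously transitive on frames, and it has no maximal subgroup. For $Y=\mathbb Q$ no group is transitive on frames. To see this, let $D_n$ be the set of rationals whose reduced denominator is a positive power of the $n$th prime. The frame $(D_n)_n$ omits the integers, whereas replacing $D_0$ by $\mathbb Q\setminus\bigcup_{n\ge1}D_n$ gives a frame that covers $\mathbb Q$.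
\end{remark}

Fix a frame $D=(D_n)_{n\in\mathbb N}$ of $Y$. For $A\subseteq\mathbb N$ let
\[
S_A=\{g\in\Gamma: gD_n=D_n\text{ for all }n\in A\}.
\]
This is a subgroup, and $S_A\le S_{A'}$ whenever $A'\subseteq A$. For a permutation $\pi$ of $\mathbb N$ the sequence $(D_{\pi(n)})_n$ is a frame, so by transitivity we can fix $\ell_\pi\in\Gamma$ with $\ell_\pi D_n=D_{\pi(n)}$ for all $n$. The sets $D_n$ are nonempty and pairwise disjoint, so $\ell_\pi D_n=D_n$ if and only if $\pi(n)=n$. An element $g$ lies in $S_{\pi A}$ if and only if $g\ell_\pi D_n=\ell_\pi D_n$ for all $n\in A$, that is, if and only if $\ell_\pi^{-1}g\ell_\pi\in S_A$. Hence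
\begin{equation}\label{eq:conj}
\ell_\pi S_A\ell_\pi^{-1}=S_{\pi A}.
\end{equation}

\begin{proposition}\label{prop:three}
If $A,B\subseteq\mathbb N$ are disjoint, then $\Gamma=S_AS_BS_A$. In particular, $\langle S_A,S_B\rangle=\Gamma$.
\end{proposition}

\begin{proof}
Let $g\in\Gamma$ and $E_n=gD_n$. By Lemma~\ref{lem:fresh} there is a frame $F$ with $\bigcup_nF_n$ disjoint from the countable set $\bigcup_nD_n\cup\bigcup_nE_n$. Consider the four sequences below.
\begin{center}
\begin{tabular}{l|cc}
 & $n$th entry, $n\in A$ & $n$th entry, $n\notin A$\\ \hline
$D$ & $D_n$ & $D_n$\\
$D'$ & $D_n$ & $F_n$\\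
$D''$ & $E_n$ & $F_n$\\
$gD$ & $E_n$ & $E_n$
\end{tabular}
\end{center}
The entries of $D'$ and of $D''$ are countable and dense, and they are pairwise disjoint by the choice of $F$. So $D'$ and $D''$ are frames, and there are $h_1,h_2\in\Gamma$ with $h_1D=D'$ and $h_2D=D''$. For $n\in A$ we have $h_1D_n=D_n$, so $h_1\in S_A$. For $n\in B$ we have $n\notin A$ and therefore $h_1D_n=F_n=h_2D_n$, so $h_1^{-1}h_2\in S_B$. For $n\in A$ we have $h_2D_n=E_n=gD_n$, so $h_2^{-1}g\in S_A$. Thus $g=h_1\cdot h_1^{-1}h_2\cdot h_2^{-1}g\in S_AS_BS_A$.
\end{proof}

\begin{remark}\label{rem:sharp}
Disjointness is necessary: if $n\in A\cap B$, then $\langle S_A,S_B\rangle\le S_{\{n\}}$, and $S_{\{n\}}$ omits $\ell_\pi$ whenever $\pi(n)\neq n$. Two factors do not suffice when $a\in A$ and $b\in B$ with $a\neq b$: if $g=st$ with $s\in S_A$ and $t\in S_B$, then $gD_b=sD_b$ is disjoint from $sD_a=D_a$, which fails for $g=\ell_\pi$ with $\pi(b)=a$.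
\end{remark}

\section{Ultrafilters and the number of maximal subgroups}\label{sec:ultra}

We want many proper subgroups, any two of which generate $\Gamma$. The groups $S_{\{n\}}$ have this property by Proposition~\ref{prop:three}, but there are only countably many of them. Among the groups $S_A$ one cannot do better, since a family of pairwise disjoint nonempty subsets of $\mathbb N$ is countable. So we combine the groups $S_A$ for $A$ in a family $p$ of subsets of $\mathbb N$. If $p$ is closed under finite intersections, then the union of these groups is already a subgroup, since $S_A\cup S_B\subseteq S_{A\cap B}$. For two families $p\ne q$ to generate $\Gamma$, it is enough that some member of $p$ be disjoint from some member of $q$. Ultrafilters meet both requirements.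

An \emph{ultrafilter} on $\mathbb N$ is a family $p$ of nonempty subsets of $\mathbb N$ that is closed under supersets and under intersections of two members, and that contains $A$ or $\mathbb N\setminus A$ for every $A\subseteq\mathbb N$; it cannot contain both, as their intersection is empty. It is \emph{principal} if it has the form $\{A:n\in A\}$, which happens exactly when $\{n\}\in p$ for some $n$. We use three facts.
\begin{enumerate}
\item[(U1)] If $p\ne q$ are ultrafilters, there is $A\in p$ with $\mathbb N\setminus A\in q$. Indeed, some set $C$ belongs to exactly one of $p$ and $q$; take $A=C$ if $C\in p$, and $A=\mathbb N\setminus C$ if $C\in q$.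
\item[(U2)] A nonprincipal ultrafilter contains every cofinite set and no finite set. Indeed, it contains $\mathbb N\setminus\{n\}$ for every $n$, hence all finite intersections of such sets.
\item[(U3)] (Posp\'{\i}\v{s}il's theorem, 1937.) There are $2^{2^{\aleph_0}}=2^{\mathfrak c}$ nonprincipal ultrafilters on $\mathbb N$.
\end{enumerate}

Let $p$ be an ultrafilter. The set $K_p$ defined in \eqref{eq:Kp} satisfies
\begin{equation}\label{eq:union}
K_p=\bigcup_{A\in p}S_A .
\end{equation}
For if $g\in K_p$, then $g\in S_A$ with $A=\{n:gD_n=D_n\}\in p$; and if $g\in S_A$ with $A\in p$, then $\{n:gD_n=D_n\}$ contains $A$ and so belongs to $p$. By the first paragraph of this section, $K_p$ is a subgroup of $\Gamma$.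

\begin{lemma}\label{lem:pq}
If $p\ne q$ are ultrafilters, then $\langle K_p,K_q\rangle=\Gamma$. Hence a proper subgroup of $\Gamma$ contains $K_p$ for at most one $p$.
\end{lemma}

\begin{proof}
Take $A$ as in (U1). Then $S_A\le K_p$ and $S_{\mathbb N\setminus A}\le K_q$, and Proposition~\ref{prop:three} applies.
\end{proof}

It remains to put $K_p$ inside a maximal subgroup. In an infinite group this is not automatic, because the union of a chain of proper subgroups may be the whole group. The additive group $\mathbb Q$ has no maximal subgroup at all: a maximal subgroup $M$ would have prime index $r$, and then $\mathbb Q=r\mathbb Q\subseteq M$. The remedy is an element that certifies properness along chains.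

\begin{lemma}\label{lem:zorn}
Let $K$ be a subgroup of a group $\Gamma$, and let $\ell\in\Gamma\setminus K$ satisfy $\langle K,\ell\rangle=\Gamma$. Then $K$ is contained in a maximal subgroup of $\Gamma$.
\end{lemma}

\begin{proof}
The family of subgroups that contain $K$ and omit $\ell$ has $K$ as a member and is closed under unions of nonempty chains. By Zorn's lemma it has a maximal member $M$, and $M\ne\Gamma$ since $\ell\notin M$. If $M<H\le\Gamma$, then $H$ is not in the family, so $\ell\in H$ and $H\ge\langle K,\ell\rangle=\Gamma$.
\end{proof}

\begin{lemma}\label{lem:ell}
Let $\pi$ be the permutation of $\mathbb N$ that interchanges $2k$ and $2k+1$ for every $k$, and let $\ell=\ell_\pi$. For every ultrafilter $p$ we have $\ell\notin K_p$ and $\langle K_p,\ell\rangle=\Gamma$. Consequently $K_p$ is contained in a maximal subgroup of $\Gamma$.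
\end{lemma}

\begin{proof}
Since $\pi$ has no fixed point, the set $\{n:\ell D_n=D_n\}$ is empty and so is not in $p$. Thus $\ell\notin K_p$. Let $A$ be whichever of the set of even numbers and the set of odd numbers belongs to $p$. Then $\langle K_p,\ell\rangle$ contains $S_A$ and, by \eqref{eq:conj}, also $\ell S_A\ell^{-1}=S_{\pi A}=S_{\mathbb N\setminus A}$. By Proposition~\ref{prop:three} it equals $\Gamma$. The last assertion follows from Lemma~\ref{lem:zorn}.
\end{proof}

For each nonprincipal ultrafilter $p$ we now fix a maximal subgroup $M_p\ge K_p$.

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:general}]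
By Lemma~\ref{lem:pq} the map $p\mapsto M_p$ is injective, so by (U3) the group $\Gamma$ has at least $2^{\mathfrak c}$ maximal subgroups. For the upper bound, consider the countable dense set $D_0$. Every point of $Y$ is the limit of a sequence in $D_0$, so $|Y|\le\aleph_0^{\aleph_0}=\mathfrak c$. A homeomorphism of $Y$ is determined by its restriction to $D_0$, so $|\Gamma|\le\mathfrak c^{\aleph_0}=\mathfrak c$. Hence $\Gamma$ has at most $2^{\mathfrak c}$ subsets.
\end{proof}

\section{Transitivity on frames}\label{sec:baf}

We now show that the four groups in Theorem~\ref{thm:general} are transitive on frames. For the Cantor set we prove a more flexible statement, local and with finitely many marked points, which also serves in Sections~\ref{sec:props} and~\ref{sec:iso}.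

Give $X$ the metric $d(x,y)=2^{-i}$, where $i$ is the first coordinate in which $x\neq y$ differ. The cylinders of length $k$, that is, the sets of points with prescribed first $k$ coordinates, form a finite clopen partition of $X$ into sets of diameter $2^{-k}$. Every nonempty open set contains a cylinder, so it is uncountable and has no isolated points. Let $P\subseteq X$ be nonempty and clopen.
\begin{enumerate}
\item[(C1)] Given $\varepsilon>0$ and finitely many points of $P$, there is a finite partition of $P$ into nonempty clopen sets of diameter less than $\varepsilon$ with the given points in distinct pieces: take the nonempty intersections of $P$ with the cylinders of a large length.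
\item[(C2)] $P$ splits into two nonempty clopen sets: take two points of $P$, a cylinder $Z$ containing only one of them, and the sets $P\cap Z$ and $P\setminus Z$.
\item[(C3)] If $P\subseteq U$ and $C$ is dense in $U$, then $C\cap P$ is infinite and dense in $P$: removing finitely many points from a nonempty open subset of $P$ leaves a nonempty open set, which meets $C$.
\end{enumerate}

\begin{lemma}[Back and forth]\label{lem:baf}
Let $U,V\subseteq X$ be nonempty clopen sets and let $J$ be a countable set, possibly empty. Let $(C_j)_{j\in J}$ be pairwise disjoint countable subsets of $U$ and $(C'_j)_{j\in J}$ pairwise disjoint countable subsets of $V$. Suppose that for each $j$ either $C_j$ is dense in $U$ and $C'_j$ is dense in $V$, or $C_j$ and $C_j'$ are singletons, and that the second case occurs for only finitely many $j$. Then there is a homeomorphism $h:U\to V$ with $hC_j=C'_j$ for all $j\in J$.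
\end{lemma}

Two tasks compete here. A bijection between the countable sets is built point by point, while a homeomorphism is built by matching finer and finer clopen partitions. We alternate between the two and keep them compatible: a point and its chosen image always lie in matched cells. Density guarantees that whichever cell the partitions dictate contains an unused point of the right kind.

\begin{proof}
Put $C=\bigcup_jC_j$ and $C'=\bigcup_jC'_j$, and say that the points of $C_j$ and $C'_j$ have \emph{color} $j$. A color is \emph{singleton} or \emph{dense} according to the two cases. If there is a dense color, then $C$ and $C'$ are countably infinite, and we list them as $d_0,d_1,\dots$ and $e_0,e_1,\dots$. If there is none, condition (d) and the extension step below are omitted. For $m\in\mathbb N$ we construct finite partitions $\mathcal P_m$ of $U$ and $\mathcal Q_m$ of $V$ into nonempty clopen sets (cells), a bijection $\phi_m:\mathcal P_m\to\mathcal Q_m$, and a color-preserving injection $f_m$ from a finite subset of $C$ into $C'$, such that: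
\begin{enumerate}
\item[(a)] $\mathcal P_{m+1}$ refines $\mathcal P_m$ and $\mathcal Q_{m+1}$ refines $\mathcal Q_m$, and their cells have diameter less than $2^{-m-1}$; moreover, for $P'\in\mathcal P_{m+1}$ and $P\in\mathcal P_m$ we have $P'\subseteq P$ if and only if $\phi_{m+1}(P')\subseteq\phi_m(P)$;
\item[(b)] $f_{m+1}$ extends $f_m$;
\item[(c)] if $d\in\operatorname{dom}f_m$ and $d\in P\in\mathcal P_m$, then $f_m(d)\in\phi_m(P)$;
\item[(d)] $d_i\in\operatorname{dom}f_m$ and $e_i\in\operatorname{ran}f_m$ for all $i<m$.
\end{enumerate}
Start with $\mathcal P_0=\{U\}$ and $\mathcal Q_0=\{V\}$, and let $f_0$ match the two points of each singleton color. The map $f_0$ is finite because there are finitely many singleton colors.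

\emph{Refinement.} Suppose stage $m$ is done. Let $P\in\mathcal P_m$, let $Q=\phi_m(P)$, and let $a_1,\dots,a_r$ be the points of $\operatorname{dom}f_m$ in $P$. By (c), their images $f_m(a_i)$ lie in $Q$ and are the only points of $\operatorname{ran}f_m$ in $Q$. By (C1), partition $P$ into nonempty clopen pieces of diameter less than $2^{-m-1}$ with the $a_i$ in distinct pieces, and partition $Q$ in the same way with respect to the points $f_m(a_i)$. Splitting a piece by (C2) preserves these properties and raises the number of pieces by one, so we may assume that both partitions have the same number of pieces. Match the piece containing $a_i$ with the piece containing $f_m(a_i)$, and match the remaining pieces by any bijection. Doing this for all $P$ defines $\mathcal P_{m+1}$, $\mathcal Q_{m+1}$ and $\phi_{m+1}$. Condition (a) holds, and $f_m$ satisfies (c) for the new partitions.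

\emph{Extension.} Suppose $d_m\notin\operatorname{dom}f_m$, and let $P\in\mathcal P_{m+1}$ be the cell containing $d_m$. The color $j$ of $d_m$ is dense, because all points of singleton color in $C$ lie in $\operatorname{dom}f_0$. By (C3) the set $C'_j\cap\phi_{m+1}(P)$ is infinite, so we can send $d_m$ to a point of it outside $\operatorname{ran}f_m$. Call the resulting map $f$, and put $f=f_m$ if $d_m\in\operatorname{dom}f_m$. If $e_m\notin\operatorname{ran}f$, let $Q\in\mathcal Q_{m+1}$ contain $e_m$. The color $j'$ of $e_m$ is dense, so $C_{j'}\cap\phi_{m+1}^{-1}(Q)$ is infinite, and we send a point of it outside $\operatorname{dom}f$ to $e_m$. This gives $f_{m+1}$, and (b)--(d) hold.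

\emph{The limit.} For $x\in U$ let $P_m(x)$ be the cell of $\mathcal P_m$ containing $x$. By (a) the sets $\phi_m(P_m(x))$ are nonempty, compact and decreasing, with diameters tending to $0$; let $h(x)$ be the unique point of their intersection. Define $h':V\to U$ in the same way from the maps $\phi_m^{-1}$. The cell of $\mathcal Q_m$ containing $h(x)$ is $\phi_m(P_m(x))$, so $h'(h(x))\in\bigcap_mP_m(x)=\{x\}$. The same argument with the sides exchanged gives $h(h'(y))=y$, so $h$ is a bijection with inverse $h'$. For $P\in\mathcal P_m$ we have $hP\subseteq\phi_m(P)$ and $h'\phi_m(P)\subseteq P$, hence $hP=\phi_m(P)$. The cells of all $\mathcal P_m$ form a base of $U$, those of all $\mathcal Q_m$ form a base of $V$, and $h$ induces a bijection between these bases, so $h$ is a homeomorphism. If $d\in\operatorname{dom}f_m$, then by (b) and (c) $f_m(d)\in\phi_k(P_k(d))$ for all $k\ge m$, so $h(d)=f_m(d)$. Thus $h$ extends $\bigcup_mf_m$, which is a color-preserving bijection $C\to C'$ by (d), or by the choice of $f_0$ if all colors are singleton.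
\end{proof}

\begin{corollary}\label{cor:cantor}
\begin{enumerate}
\item[(i)] Any two nonempty clopen subsets of $X$ are homeomorphic. If $B$ and $B'$ are nonempty proper clopen subsets, there is $g\in G$ with $gB=B'$.
\item[(ii)] $G$ is $k$-transitive on $X$ for every $k$.
\item[(iii)] $G$ is transitive on the frames of $X$.
\end{enumerate}
\end{corollary}

\begin{proof}
For (i) take $J=\emptyset$, and glue homeomorphisms $B\to B'$ and $X\setminus B\to X\setminus B'$. For (ii) take $U=V=X$ and $k$ singleton colors. For (iii) take $U=V=X$ and $J=\mathbb N$, with all colors dense.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main} and of the second assertion of Theorem~\ref{thm:general}]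
The spaces $2^{\mathbb N}$, $\mathbb N\times2^{\mathbb N}$ and $\mathbb R$ are separable and metrizable, and their nonempty open sets are uncountable. By the first assertion of Theorem~\ref{thm:general} it suffices to prove transitivity on frames. For $2^{\mathbb N}$ this is Corollary~\ref{cor:cantor}(iii), and Theorem~\ref{thm:main} follows.

Let $(D_n)$ and $(E_n)$ be frames of $\mathbb N\times2^{\mathbb N}$. Each piece $X_k=\{k\}\times2^{\mathbb N}$ is open, so $(D_n\cap X_k)_n$ and $(E_n\cap X_k)_n$ are frames of $X_k$. By Corollary~\ref{cor:cantor}(iii) a homeomorphism $h_k$ of $X_k$ takes the first to the second. The union of the maps $h_k$ is a homeomorphism taking each $D_n$ onto $E_n$.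

Let $(D_n)$ and $(E_n)$ be frames of $\mathbb R$, with unions $C$ and $C'$. It is enough to find an increasing homeomorphism taking each $D_n$ onto $E_n$, since $\operatorname{Homeo}^+(\mathbb R)\le\operatorname{Homeo}(\mathbb R)$. We use the Cantor--Skolem back-and-forth argument. Let $f$ be an increasing map from a finite subset of $C$ into $C'$ that sends points of $D_n$ to points of $E_n$ for every $n$, and let $d\in D_n\setminus\operatorname{dom}f$. The point $d$ lies in one of the open intervals into which $\operatorname{dom}f$ cuts $\mathbb R$. The corresponding interval cut out by $\operatorname{ran}f$ is nonempty, open and disjoint from $\operatorname{ran}f$, and it meets the dense set $E_n$. Sending $d$ to a point of the intersection extends $f$ to a map of the same kind. The same argument for $f^{-1}$ adds a given point of $C'$ to the range. Alternating along enumerations of $C$ and $C'$, we obtain an order isomorphism $f:C\to C'$ with $fD_n=E_n$ for all $n$.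

Define $h(x)=\sup\{f(d):d\in C,\ d<x\}$ for $x\in\mathbb R$. The set is nonempty and bounded above, since $C$ has points below and above $x$. If $x<y$, choose $d<d'$ in $C\cap(x,y)$; then $h(x)\le f(d)<f(d')\le h(y)$, so $h$ is strictly increasing. If $x\in C$, then $h(x)\le f(x)$, and every $e\in C'$ with $e<f(x)$ equals $f(d)$ for some $d<x$, so that $e\le h(x)$. As $C'$ is dense, $h(x)=f(x)$. Thus $h$ extends $f$, and its range contains the dense set $C'$. An increasing function with dense range is continuous, since a jump would leave an open interval outside the range. By the intermediate value theorem the range is an interval, and being dense it is $\mathbb R$. So $h$ is a continuous increasing bijection; its inverse is increasing and onto, hence also continuous.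
\end{proof}

\section{Subgroups containing $K_p$}\label{sec:props}

From now on $Y=X$ and $\Gamma=G$. For $A\subseteq\mathbb N$ write $D_A=\bigcup_{n\in A}D_n$. Since the sets $D_n$ are pairwise disjoint, a finite set $T\subseteq X$ meets only finitely many of them. By (U2), for a nonprincipal ultrafilter $p$,
\begin{equation}\label{eq:avoid}
\text{for every finite }T\subseteq X\text{ there is }A\in p\text{ with }D_A\cap T=\emptyset .
\end{equation}
So an element of $K_p$ may ignore the members of the frame that pass through finitely many given points.

\begin{proof}[Proof of Theorem~\ref{thm:props}]
(1) Let $g\in G$ and let $\mathcal P$ be a finite partition of $X$ into nonempty clopen sets. For $P\in\mathcal P$ the sets $D_n\cap P$ are dense in $P$ and the sets $D_n\cap gP$ are dense in $gP$, by (C3). Lemma~\ref{lem:baf} gives a homeomorphism $s_P:P\to gP$ taking $D_n\cap P$ onto $D_n\cap gP$ for all $n$. The sets $gP$ form a clopen partition of $X$, so the maps $s_P$ glue to a homeomorphism $s$ of $X$ with $sP=gP$ for all $P$ and $sD_n=D_n$ for all $n$. Thus $s\in S_{\mathbb N}\le K_p\le M$.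

(2) Let $x_1,\dots,x_k$ be distinct and let $y_1,\dots,y_k$ be distinct. By \eqref{eq:avoid} there is $A\in p$ such that $D_A$ contains none of these points. Apply Lemma~\ref{lem:baf} with $U=V=X$, with the dense sets $D_n$ ($n\in A$) on both sides, and with the pairs of singletons $\{x_i\}$, $\{y_i\}$. We obtain $s\in S_A\le M$ with $sx_i=y_i$ for all $i$.

(3) Suppose $G[B]\le M$ with $B$ nonempty and clopen; we show that $M=G$, a contradiction. This is immediate if $B=X$, so let $B\ne X$. The plan is to use density to move $B$ anywhere, and then to write an arbitrary element of $G$ as a product of two elements with proper clopen support.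

Let $B'$ be a nonempty proper clopen set. By Corollary~\ref{cor:cantor}(i) there is $g\in G$ with $gB=B'$, and by (1), applied to $\{B,X\setminus B\}$, there is $m\in M$ with $mB=B'$. Hence $G[B']=mG[B]m^{-1}\le M$.

Now let $g\in G$ be arbitrary. Fix $x\in X$ and $z\notin\{x,gx\}$, and let $U$ be a clopen neighborhood of $x$ that contains neither $z$ nor $g^{-1}z$. Then $X\setminus(U\cup gU)$ is clopen and contains $z$, so by (C2) it splits into nonempty clopen sets $Z$ and $Z'$. Put $W=X\setminus Z'=U\cup gU\cup Z$. The clopen sets $W\setminus U$ and $W\setminus gU$ contain $Z$, so they are nonempty and, by Corollary~\ref{cor:cantor}(i), homeomorphic. Let $h$ equal $g$ on $U$, a homeomorphism $W\setminus U\to W\setminus gU$ on $W\setminus U$, and the identity on $Z'$. Then $h\in G[W]$, and $h^{-1}g$ is the identity on $U$, so $h^{-1}g\in G[X\setminus U]$. Both $W$ and $X\setminus U$ are nonempty proper clopen sets, so $g=h\cdot h^{-1}g\in M$.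

(4) We have $[G:M]\le|G|=\mathfrak c$. For the lower bound we find $\mathfrak c$ conjugates of $K_p$ of the form $K_q$ with distinct $q$; by Lemma~\ref{lem:pq} no two of them lie in the same conjugate of $M$. Recall that there is a family $(A_i)_{i\in I}$, $|I|=\mathfrak c$, of infinite subsets of $\mathbb N$ with $A_i\cap A_j$ finite for $i\ne j$: identify $\mathbb N$ with the set of finite binary words, and for $i\in2^{\mathbb N}$ let $A_i$ be the set of finite initial segments of $i$. Each $A_i$ has infinite complement, since the complement contains $A_j\setminus A_i$ for $j\neq i$. Let $A\in p$ be the set of even numbers or the set of odd numbers. As $A$ and $A_i$ are both infinite with infinite complement, there is a permutation $\pi_i$ of $\mathbb N$ with $\pi_iA=A_i$. Put $\ell_i=\ell_{\pi_i}$ and $p_i=\{\pi_iC:C\in p\}$. Then $p_i$ is a nonprincipal ultrafilter containing $A_i$. If $i\ne j$, then $p_i\ne p_j$, since otherwise $p_i$ would contain the finite set $A_i\cap A_j$, contrary to (U2). By \eqref{eq:conj} and \eqref{eq:union}, $\ell_iK_p\ell_i^{-1}=K_{p_i}$. If $\ell_iM=\ell_jM$ with $i\ne j$, then $\ell_j=\ell_im$ for some $m\in M$, so $\ell_jM\ell_j^{-1}=\ell_iM\ell_i^{-1}$ is a proper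 subgroup containing both $K_{p_i}$ and $K_{p_j}$. This contradicts Lemma~\ref{lem:pq}. So the cosets $\ell_iM$ are distinct, and $[G:M]\ge\mathfrak c$.

For the final assertion, a group that preserves a nonempty proper closed set is not transitive on $X$, whereas $M$ is transitive by (2). Suppose that $M$ preserves a finite clopen partition $\mathcal P$ with at least two cells. Let $P$ be a cell and, by (C2), let $P'\subsetneq P$ be nonempty and clopen, so that $P'$ is not a cell. By Corollary~\ref{cor:cantor}(i) there is $g\in G$ with $gP=P'$, and by (1) there is $m\in M$ with $mP=P'$, a contradiction.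
\end{proof}

\begin{remark}
Parts (1) and (3) use only that $M$ is proper and contains $S_{\mathbb N}$. The proofs of (2) and (4) use that $p$ is nonprincipal, and (2) fails without it: if $p$ is principal at $n$, then $K_p=S_{\{n\}}$ is a proper subgroup that preserves $D_n$, so it is not transitive on $X$.
\end{remark}

\section{Isomorphism types}\label{sec:iso}

A subgroup of $G$ has at most $|G|=\mathfrak c$ conjugates, so the $2^{\mathfrak c}$ groups $M_p$ cannot be covered by fewer than $2^{\mathfrak c}$ conjugacy classes. To pass from conjugacy to abstract isomorphism we need to know that an isomorphism $M_p\to M_q$ comes from a homeomorphism of $X$. This is what Rubin's reconstruction theorem provides.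

A group $H\le\operatorname{Homeo}(Y)$ is \emph{locally dense} if for every $y\in Y$ and every open set $U\ni y$ the set
\[
\{hy:h\in H,\ h|_{Y\setminus U}=\mathrm{id}\}
\]
is somewhere dense, that is, its closure has nonempty interior.

\begin{theorem}[Rubin \cite{Rubin89}; see also \cite{Rubin96}]\label{thm:rubin}
Let $Y$ and $Y'$ be locally compact Hausdorff spaces without isolated points, let $H\le\operatorname{Homeo}(Y)$ and $H'\le\operatorname{Homeo}(Y')$ be locally dense, and let $\varphi:H\to H'$ be a group isomorphism. Then there is a homeomorphism $\tau:Y\to Y'$ with $\varphi(h)=\tau h\tau^{-1}$ for all $h\in H$.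
\end{theorem}

By Theorem~\ref{thm:props}(3) the group $M_p$ does not contain all homeomorphisms supported in a small clopen set. It contains enough of them.

\begin{lemma}\label{lem:locdense}
Let $p$ be a nonprincipal ultrafilter. Every subgroup $M$ of $G$ containing $K_p$ is locally dense.
\end{lemma}

\begin{proof}
Let $x\in U$ with $U$ open. Choose a clopen set $B$ with $x\in B\subseteq U$ and, by \eqref{eq:avoid}, a set $A\in p$ with $x\notin D_A$. Let $y\in B\setminus D_A$. Lemma~\ref{lem:baf} on $B$, with the dense sets $D_n\cap B$ ($n\in A$) on both sides and the singletons $\{x\}$, $\{y\}$, gives a homeomorphism of $B$ that preserves each $D_n\cap B$ ($n\in A$) and takes $x$ to $y$. Extended by the identity outside $B$, it lies in $S_A\le M$ and fixes $X\setminus U$ pointwise. So the set in the definition of local density contains $B\setminus D_A$. This set is dense in $B$, because $D_A$ is countable and nonempty open sets are uncountable. Its closure therefore contains the nonempty open set $B$.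
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:iso}]
Consider the family of the maximal subgroups $M_p$, with $p$ a nonprincipal ultrafilter. It has $2^{\mathfrak c}$ members by Lemma~\ref{lem:pq} and (U3), and all of them have properties (1)--(4) by Theorem~\ref{thm:props}. The space $X$ is compact, Hausdorff and without isolated points. If $M_p\cong M_q$, then Lemma~\ref{lem:locdense} and Theorem~\ref{thm:rubin} give $\tau\in G$ with $M_q=\tau M_p\tau^{-1}$. Hence each isomorphism class contains at most $|G|=\mathfrak c$ members of the family. If $\kappa$ is the number of isomorphism classes that occur, then $\kappa\le2^{\mathfrak c}\le\kappa\cdot\mathfrak c=\max\{\kappa,\mathfrak c\}$. Since $\mathfrak c<2^{\mathfrak c}$, we get $\kappa=2^{\mathfrak c}$. One group from each class gives the required family.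
\end{proof}

\begin{thebibliography}{9}

\bibitem{BEP}
S. Bardyla, L. Elliott, and Y. P\'eresse, \emph{Maximal subgroups of homeomorphism groups}, arXiv:2608.28211 (2026).

\bibitem{Rubin89}
M. Rubin, \emph{On the reconstruction of topological spaces from their groups of homeomorphisms}, Trans. Amer. Math. Soc. \textbf{312} (1989), 487--538.

\bibitem{Rubin96}
M. Rubin, \emph{Locally moving groups and reconstruction problems}, 1996.

\end{thebibliography}
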